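# A pair of vectors over $\mathbb Z[\sqrt3]$ that needs a sixth coordinate, and Pythagoras numbers of quartic fields containing $\sqrt3$

## Two vectors in $\mathbb Z[\sqrt3]^6$

Write $k=\mathbb Q(\sqrt3)$ and $A=\mathbb Z[\sqrt3]$, and let $'$ be the conjugation of $k$, so $(x+y\sqrt3)'=x-y\sqrt3$. For $x,y\in A^n$ put $x\cdot y=\sum x_iy_i$ and $x^2=x\cdot x$. Everything in this lecture turns on the two vectors

$$U=(1,-1,-1,0,0,1+\sqrt3),\qquad W=(1,0,0,1,1+\sqrt3,1)\qquad\text{in } A^6. \tag{1}$$

Since $(1+\sqrt3)^2=4+2\sqrt3$, we have $U^2=3+(4+2\sqrt3)$, $W^2=3+(4+2\sqrt3)$ and $U\cdot W=1+(1+\sqrt3)$. With the abbreviations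

$$a=7+2\sqrt3,\qquad \varepsilon=2+\sqrt3,$$

this says

$$U^2=W^2=a,\qquad U\cdot W=\varepsilon. \tag{2}$$

The point is that five coordinates do not suffice: no two vectors in $A^5$ satisfy (2). This is Lemma 1 below, and its proof is a short case analysis.

Here is what the pair is for. Consider the binary quadratic form

$$Q(X,Y)=aX^2+2\varepsilon XY+aY^2=\sum_{i=1}^6(U_iX+W_iY)^2 .$$

Writing $Q$ as a sum of $n$ squares of linear forms over $A$ is the same as finding two vectors in $A^n$ with the inner products (2). So $Q$ is a sum of six squares of linear forms over $A$ but not of five. Now take a quadratic extension of $k$ and plug into $Q$ elements of a ring $O\supset A$ of that extension. This produces a number that is visibly a sum of six squares in $O$. We would like to say that it is not a sum of five. This does not follow at once, because a number can be a sum of five squares in ways that do not come from the form. The work lies in ruling out those other ways.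

We shall also need

$$D=a^2-\varepsilon^2=(61+28\sqrt3)-(7+4\sqrt3)=54+24\sqrt3>0,\qquad D'=54-24\sqrt3>0,$$

and the identities $(1+\sqrt3)^2=2\varepsilon$ and $\varepsilon\varepsilon'=1$.

## Lengths, Pythagoras numbers and the fields $\mathbb Q(\sqrt3,\sqrt s)$

**Definition.** Let $R$ be a commutative ring and $\sum R^2$ the set of finite sums of squares of elements of $R$. The length $\ell(\alpha)$ of $\alpha\in\sum R^2$ is the least number of squares of elements of $R$ with sum $\alpha$. The Pythagoras number is $\mathcal P(R)=\sup\{\ell(\alpha):\alpha\in\sum R^2\}$.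

For example, $\mathcal P(\mathbb Z)=4$: Lagrange's theorem gives $\le4$, and $7$ is not a sum of three squares. In $A$, the element $a=7+2\sqrt3$ has length $2$. Indeed $a=(1+\sqrt3)^2+(\sqrt3)^2$, and $a$ is not a square, since $(p+q\sqrt3)^2=a$ would need $pq=1$ and $p^2+3q^2=7$. So it is not the diagonal entries of (2) that are expensive, but the three conditions together.

To prove $\mathcal P(R)\ge6$ it suffices to exhibit one element of length $6$. That is, one needs a sum of six squares that is not a sum of five; shorter sums are covered because they can be padded by zeros.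

Let $s>1$ be squarefree with $s\equiv1\pmod4$ and $3\nmid s$, let $K=\mathbb Q(\sqrt3,\sqrt s)$, and let $\mathcal O_K$ be its ring of integers. Let $f=\lfloor\sqrt s\rfloor_{\mathrm{odd}}$ be the largest odd integer $\le\sqrt s$ and $c=\lceil\sqrt s\rceil_{\mathrm{odd}}$ the smallest odd integer $\ge\sqrt s$. Define

$$\alpha = 1^2 + \Bigl(\tfrac{f+\sqrt{s}}{2}\Bigr)^2 + \Bigl(\tfrac{f+\sqrt{s}}{2}\Bigr)^2 + \Bigl(\tfrac{c+\sqrt{s}}{2}\Bigr)^2 + \Bigl(\tfrac{(1+\sqrt{3})(c+\sqrt{s})}{2}\Bigr)^2 + \Bigl(1 - \tfrac{\sqrt{3}(f+\sqrt{s})}{2}\Bigr)^2 . \tag{3}$$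

The question comes from Daniel Dombek, "On biquadratic fields: when 5 squares are not enough", arXiv:2506.20820 (2025). A Proposition, known and verified for finitely many fields, says that $\mathcal P(\mathcal O_K)\ge6$ if $17\le s<15000$, $315^2<s<317^2$, $999^2<s<1001^2$ or $3161^2<s<3165^2$. For $s=29$ it provides an element of length $6$ and trace $314$; for all the other $s$ in these ranges it says $\ell(\alpha)=6$. The remark there is that this possibly holds for all $s\equiv1\pmod 4$, $s\ge17$. So we ask whether $\mathcal P(\mathcal O_K)\ge6$ for every admissible $s\ge17$, and whether $\ell(\alpha)=6$ for every such $s\ne29$. The answer is yes, and the proof does not use the Proposition. Here is what we shall prove.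

**Theorem 1.** Let $s\ge17$ be squarefree, $s\equiv1\pmod 4$, $3\nmid s$. Then $\mathcal P(\mathcal O_K)\ge6$. If $s\ne29$, then $\ell(\alpha)=6$. For $s=29$, with $\mu=\frac{5+\sqrt{29}}2$, the element $\alpha'=a+2\varepsilon\mu+a\mu^2$ has $\ell(\alpha')=6$.

**Theorem 2.** (a) For all squarefree $s>1$ with $s\equiv1\pmod4$, $3\nmid s$: $\ell(\alpha)=6$ if and only if $s\notin\{5,13,29\}$. (b) For every non-square $s\equiv1\pmod4$ with $s\ge17$, $s\ne21$ (squarefree or not, divisible by $3$ or not), the order $\mathbb Z[\sqrt3,\frac{1+\sqrt s}2]$ has Pythagoras number $\ge6$; if also $s\ne29$, then $\alpha$ has length $6$ in it.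

An order in a number field $K$ is a subring that is finitely generated as an abelian group and spans $K$ over $\mathbb Q$; all its elements are algebraic integers. For instance $\mathbb Z[\sqrt5]$ is an order in $\mathbb Q(\sqrt5)$, strictly smaller than the ring of integers $\mathbb Z[\frac{1+\sqrt5}2]$.

**Theorem 3.** Let $O\supset A$ be an order in a totally real quadratic extension of $k$, with relative discriminant $\Delta$. If $N_{k/\mathbb Q}(\Delta)\ge4\cdot10^6$, then $\mathcal P(O)\ge6$. In particular $\mathcal P(\mathcal O_K)\ge6$ for every totally real quartic field $K\ni\sqrt3$ with $d_K\ge5.76\cdot10^8$, hence for all but finitely many totally real quartic fields $K\ni\sqrt3$.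

The relative discriminant $\Delta\in A$ is defined in the last section. For $O=\mathbb Z[\sqrt3,\frac{1+\sqrt s}2]$ it will be $\Delta=s$, of norm $s^2$, so Theorem 3 applies to this order only when $s\ge2000$. Reaching down to $s=17$ needs a sharper argument, which comes first.

## The element $\alpha$ as a value of the form $Q$

From here until the last section, $s\equiv1\pmod4$ is a non-square with $s\ge5$. It need not be squarefree or prime to $3$.

**The parameters $f$ and $q$.** Since $s$ is not a square, $f<\sqrt s<f+2$, so $c=f+2$. Since $f$ is odd, $s\equiv1\equiv f^2\pmod4$. So $s=f^2+4q$ with an integer $q\ge1$, and $s<(f+2)^2=f^2+4f+4$ gives $q\le f$. In short,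

$$s=f^2+4q,\qquad 1\le q\le f. \tag{4}$$

**The ring.** Put $\mu=\frac{f+\sqrt s}2$. Then $\mu^2-f\mu=\frac{s-f^2}4$, that is,

$$\mu^2=f\mu+q. \tag{5}$$

We have $\sqrt s\notin k$. Indeed $(x+y\sqrt3)^2=s$ with $x,y\in\mathbb Q$ forces $xy=0$, so $s=x^2$ or $s=3y^2$, and then the rational number $x$ or $y$ is an integer. The first is excluded, and $3y^2\equiv0$ or $3\pmod4$ excludes the second. Since $\mu$ and $\frac{1+\sqrt s}2$ differ by the integer $\frac{f-1}2$, the ring $O:=\mathbb Z[\sqrt3,\frac{1+\sqrt s}2]$ equals $A[\mu]$. By (5) and $\mu\notin k$ it is free over $A$: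

$$O=A\oplus A\mu .$$

If moreover $s$ is squarefree and $3\nmid s$, then $\mathbb Q(\sqrt3)$ and $\mathbb Q(\sqrt s)$ have discriminants $12$ and $s$, which are coprime. By the textbook theorem on composites of fields with coprime discriminants, $\mathcal O_K$ is generated by the two rings of integers $\mathbb Z[\sqrt3]$ and $\mathbb Z[\frac{1+\sqrt s}2]$. So then $O=\mathcal O_K$.

**The six squares.** Since $\frac{c+\sqrt s}2=\mu+1$, the six terms of (3) are the squares of $1$, $\mu$, $\mu$, $1+\mu$, $(1+\sqrt3)(1+\mu)$ and $1-\sqrt3\mu$. They are $(p_i+v_i\mu)^2$ with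

$$p=(1,0,0,1,1+\sqrt3,1)=W,\qquad v=(0,1,1,1,1+\sqrt3,-\sqrt3)=W-U .$$

So $\alpha=\sum(W_i(1+\mu)-U_i\mu)^2=Q(-\mu,1+\mu)$. By (2), $p^2=a=7+2\sqrt3$, $p\cdot v=a-\varepsilon=5+\sqrt3$ and $v^2=2a-2\varepsilon=10+2\sqrt3$. Hence

$$\alpha=(10+2\sqrt3)\mu^2+2(5+\sqrt3)\mu+(7+2\sqrt3). \tag{6}$$

For $s=17$, for instance, $f=3$, $c=5$, $q=2$, $\mu^2=3\mu+2$ and $\alpha=(27+6\sqrt3)+(40+8\sqrt3)\mu$.

## Five squares for $s=5,13,29$

The admissible $s$ in Theorem 2(a) below $17$ are $5$ and $13$. Together with $29$ they have the form $s=f^2+4$ with $f=1,3,5$ and $q=1$. For them we can add $2(\mu^2-f\mu-1)=0$ to (6), which gives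

$$\alpha=(12+2\sqrt3)\mu^2+(10-2f+2\sqrt3)\mu+(5+2\sqrt3).$$

This different expression of the same number is a sum of at most five squares:

$$\begin{aligned}
s=5:&\quad \alpha=(1+\sqrt3+\sqrt3\mu)^2+(1+\mu)^2+((1+\sqrt3)\mu)^2+(2\mu)^2,\\
s=13:&\quad \alpha=(1+\sqrt3+\mu)^2+(1+\mu)^2+((1+\sqrt3)\mu)^2+(\sqrt3\mu)^2+(\sqrt3\mu)^2,\\
s=29:&\quad \alpha=(1+\sqrt3)^2+(1+\sqrt3\mu)^2+((1+\sqrt3)\mu)^2+(2\mu)^2+\mu^2 .
\end{aligned}$$

To check these, the constants sum in each case to $(4+2\sqrt3)+1=5+2\sqrt3$. The coefficients of $\mu^2$ are $3+1+(4+2\sqrt3)+4$, then $1+1+(4+2\sqrt3)+3+3$, then $3+(4+2\sqrt3)+4+1$, always $12+2\sqrt3$. The coefficients of $\mu$ are $2\sqrt3(1+\sqrt3)+2=8+2\sqrt3$, then $2(1+\sqrt3)+2=4+2\sqrt3$, then $2\sqrt3$. These are $10-2f+2\sqrt3$ for $f=1,3,5$.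

So $\ell(\alpha)\le5$ for $s\in\{5,13,29\}$. This is one direction of Theorem 2(a), and it shows that the exclusion of $s=29$ in the statement about $\alpha$ is necessary. The other direction of (a) follows from Theorem 1, since every admissible $s\notin\{5,13\}$ is at least $17$.

## Two coefficient equations for three inner products

For one fixed $s$ the question is a finite computation. If $\alpha=\sum x_i^2$, every conjugate of $x_i$ is bounded by the square root of the corresponding conjugate of $\alpha$, so finitely many $x_i\in\mathcal O_K$ are possible. But the candidates change with $s$, and no number of such computations covers all $s$.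

A more structural first attempt is to compare coefficients. Suppose

$$\alpha=\sum_{i=1}^5(p_i+v_i\mu)^2,\qquad p,v\in A^5 ,$$

with new vectors $p,v$, and put $G_{11}=p^2$, $G_{12}=p\cdot v$, $G_{22}=v^2$. If we could conclude that these inner products are those in (6), namely

$$G_{11}=7+2\sqrt3,\qquad G_{12}=5+\sqrt3,\qquad G_{22}=10+2\sqrt3, \tag{7}$$

we would be done by Lemma 1. Indeed $p$ and $p-v$ would then satisfy (2): $p^2=a$, $(p-v)^2=(7+2\sqrt3)-2(5+\sqrt3)+(10+2\sqrt3)=7+2\sqrt3=a$, and $(p-v)\cdot p=(7+2\sqrt3)-(5+\sqrt3)=2+\sqrt3=\varepsilon$.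

The attempt stops exactly here. There are three inner products, but the $A$-basis $1,\mu$ gives only two equations, because $\mu^2$ is not independent of $1$ and $\mu$. One parameter in $A$ stays free, and the identities for $s=5,13,29$ show that it can be nonzero: there $G_{22}=12+2\sqrt3$. We need further information to force (7), and we need Lemma 1. We do Lemma 1 now and then return to the free parameter.

## No five-dimensional pair

**Lemma 1.** There are no $U,W\in A^5$ with $U^2=W^2=7+2\sqrt3$ and $U\cdot W=2+\sqrt3$. In $A^6$ such vectors exist, namely (1).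

The existence was checked in (2). Let $U,W\in A^5$ be as stated.

**Step 1: the shape of a vector of norm $7+2\sqrt3$.** We first list all possible vectors. Let the coordinates be $p_i+q_i\sqrt3$ with $p_i,q_i\in\mathbb Z$. Since $(p+q\sqrt3)^2=(p^2+3q^2)+2pq\sqrt3$, the norm condition says

$$\sum(p_i^2+3q_i^2)=7,\qquad\sum p_iq_i=1 .$$

A coordinate with $p_iq_i\ne0$ contributes at least $4$ to the first sum, so there is at most one such coordinate. By the second sum there is at least one. It has $p_iq_i=1$, so it is $\pm(1+\sqrt3)$ and contributes exactly $4$. The other coordinates have $p_iq_i=0$, so each is an integer $p$, contributing $p^2$, or $q\sqrt3$, contributing $3q^2$. They contribute $3$ in total. Apart from zeros, they are therefore either three entries $\pm1$ (type I) or one entry $\pm\sqrt3$ (type II). For example $(1+\sqrt3,1,1,-1,0)$ has type I and $(1+\sqrt3,\sqrt3,0,0,0)$ has type II.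

Let $U$ have its entry $\pm(1+\sqrt3)$ in place $i$, and let $r$ be $U$ with that entry replaced by $0$. Let $W$ have its entry $\pm(1+\sqrt3)$ in place $j$, and let $t$ be $W$ with that entry replaced by $0$. So $r_i=0$ and $t_j=0$.

**Step 2: the case $i=j$.** Here the two large entries meet, and we show that the product is wrong. We have $U\cdot W=\pm(4+2\sqrt3)+r\cdot t$, so $r\cdot t$ is $-2-\sqrt3$ or $6+3\sqrt3$. If $r,t$ have equal types, then $r\cdot t\in\mathbb Z$. If the types differ, at most one term of $r\cdot t$ is nonzero, and $r\cdot t\in\{0,\pm\sqrt3\}$. Neither is possible.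

**Step 3: the case $i\ne j$.** Changing the sign of a coordinate in $U$ and $W$ simultaneously changes no inner product, so we may assume $U_i=W_j=1+\sqrt3$. Then

$$2+\sqrt3=U\cdot W=(1+\sqrt3)(t_i+r_j)+R,\qquad R=\sum_{l\ne i,j}r_lt_l , \tag{8}$$

where $l$ runs through three coordinates. We go through the types.

Both of type I. Then $t_i,r_j,R\in\mathbb Z$. Comparing the coefficients of $\sqrt3$ in (8) gives $t_i+r_j=1$, and the rational parts give $R=1$. As $t_i,r_j\in\{0,\pm1\}$, one of them is $0$ and the other is $1$. By the symmetry between $U$ and $W$, let $r_j=0$ and $t_i=1$. The three nonzero entries of $r$ lie outside places $i$ and $j$, so $r$ is nonzero in all three remaining places. Of the three nonzero entries of $t$ one is in place $i$ and none in place $j$, so exactly two lie in the remaining places. Hence $R$ is a sum of two terms $\pm1$, which is even. This contradicts $R=1$. This parity argument is where the number five enters: there are exactly three places left over.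

One of each type. By symmetry let $r$ be of type I and $t$ of type II. If $t_i=\pm\sqrt3$, then $t$ vanishes elsewhere, so $R=0$ and

$$U\cdot W=(1+\sqrt3)(r_j\pm\sqrt3)=(r_j\pm3)+(r_j\pm1)\sqrt3 .$$

The rational part minus the coefficient of $\sqrt3$ is $\pm2$, but for $2+\sqrt3$ it is $1$. If $t_i=0$, then $R\in\{0,\pm\sqrt3\}$, and the rational part of (8) is $r_j\in\{0,\pm1\}$, not $2$.

Both of type II. Then $t_i+r_j=e\sqrt3$ with $e\in\mathbb Z$, so $(1+\sqrt3)(t_i+r_j)=3e+e\sqrt3$, and $R\in\{0,\pm3\}$. The rational part of (8) is divisible by $3$, so it is not $2$.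

All cases are impossible. $\square$

## Positivity of the Gram determinant in both embeddings

We return to the free parameter. Assume $\alpha=\sum_{i=1}^5(p_i+v_i\mu)^2$ with $p,v\in A^5$.

**Step 1: one free parameter $\gamma\in A$.** The purpose is to describe all Gram matrices compatible with the two coefficient equations. Using $\mu^2=f\mu+q$ in $\alpha=G_{11}+2G_{12}\mu+G_{22}\mu^2$ and in (6), the coefficients of $1$ and $\mu$ give

$$G_{11}+qG_{22}=7+2\sqrt3+q(10+2\sqrt3),\qquad 2G_{12}+fG_{22}=2(5+\sqrt3)+f(10+2\sqrt3).$$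

Put $\delta=G_{22}-(10+2\sqrt3)$. The second equation gives $f\delta=2(5+\sqrt3-G_{12})\in2A$. Since $f$ is odd, $\delta=f\delta-(f-1)\delta\in2A$. So $\delta=2\gamma$ with $\gamma\in A$, and

$$G_{22}=10+2\sqrt3+2\gamma,\qquad G_{12}=5+\sqrt3-f\gamma,\qquad G_{11}=7+2\sqrt3-2q\gamma . \tag{9}$$

Thus (7) is the statement $\gamma=0$.

**Step 2: two quadratic inequalities.** The extra information is that Gram determinants of real vectors are nonnegative. Each of the two embeddings $k\to\mathbb R$ turns $p,v$ into vectors in $\mathbb R^5$. Cauchy–Schwarz gives $G_{11}G_{22}-G_{12}^2\ge0$ and $(G_{11}G_{22}-G_{12}^2)'\ge0$. We have $(7+2\sqrt3)(10+2\sqrt3)-(5+\sqrt3)^2=(82+34\sqrt3)-(28+10\sqrt3)=D$. The terms of $G_{11}G_{22}-G_{12}^2$ linear in $\gamma$ are $2(7+2\sqrt3)\gamma-2q(10+2\sqrt3)\gamma+2f(5+\sqrt3)\gamma$, and the quadratic term is $-(4q+f^2)\gamma^2=-s\gamma^2$. Hence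

$$G_{11}G_{22}-G_{12}^2=D+2T\gamma-s\gamma^2,\qquad T=7+2\sqrt3+(f-2q)(5+\sqrt3).$$

So with $H(x)=sx^2-2Tx-D$ and $\overline H(x)=sx^2-2T'x-D'$,

$$H(\gamma)\le0,\qquad\overline H(\gamma')\le0 . \tag{10}$$

This confines $\gamma$ to one bounded interval around $0$ and $\gamma'$ to another.

**Why a norm estimate is not enough.** The natural way to conclude is to bound $|\gamma|$ and $|\gamma'|$, show $|\gamma\gamma'|<1$, and deduce $\gamma=0$ because $\gamma\gamma'=N_{k/\mathbb Q}(\gamma)$ is an integer. For $s=17$ this fails. Here $f=3$, $q=2$ and $T=7+2\sqrt3-(5+\sqrt3)=2+\sqrt3$. The real numbers $x=2$ and $y=\frac12$ satisfy both inequalities: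

$$H(2)=68-4(2+\sqrt3)-54-24\sqrt3=6-28\sqrt3<0,$$

$$\overline H(\tfrac12)=\tfrac{17}4-(2-\sqrt3)-54+24\sqrt3=25\sqrt3-51.75<0 .$$

As $xy=1$, the inequalities (10) do not bound the product below $1$. Instead of the product we use the shape of the box.

**Lemma 2.** If $\gamma\in A$ satisfies $|\gamma'|<1$ and $|\gamma|<1+\sqrt3$, then $\gamma=0$.

*Proof.* Let $\gamma=x+y\sqrt3$ with $x,y\in\mathbb Z$. If $y=0$, then $\gamma=\gamma'=x$ is an integer of absolute value $<1$, so $\gamma=0$. If $y\ne0$, replace $\gamma$ by $-\gamma$ if necessary, so that $y\ge1$. From $|x-y\sqrt3|<1$ we get $x>y\sqrt3-1\ge\sqrt3-1>0$, so $x\ge1$ and $\gamma\ge1+\sqrt3$, a contradiction. $\square$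

The box has area $2\cdot2(1+\sqrt3)$ and contains points with $|xy|>1$, but no nonzero lattice point. So it suffices to show that $H$ is positive at $\pm(1+\sqrt3)$ and $\overline H$ is positive at $\pm1$. Indeed $H$ is convex and $H(0)=-D<0$. If $\gamma\ge1+\sqrt3$, then $1+\sqrt3$ lies between $0$ and $\gamma$, and convexity gives $H(1+\sqrt3)\le\max(H(0),H(\gamma))\le0$. The same argument works on the negative side and for $\overline H$, since $\overline H(0)=-D'<0$.

## Four positive numbers for every $s\ge17$, $s\ne21,29$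

**Step 3: the four values.** We compute them in terms of $f$ and $q$, substituting $s=f^2+4q$. For $\overline H(\pm1)=s\mp2T'-D'$ use $T'=7-2\sqrt3+(f-2q)(5-\sqrt3)$ and $D'=54-24\sqrt3$:

$$\begin{aligned}
h_1:=\overline H(1)&=f^2-(10-2\sqrt3)f+(24-4\sqrt3)q-68+28\sqrt3,\\
h_2:=\overline H(-1)&=f^2+(10-2\sqrt3)f-(16-4\sqrt3)q-40+20\sqrt3 .
\end{aligned}$$

For $H(\pm(1+\sqrt3))$ divide by $(1+\sqrt3)^2=2\varepsilon=4+2\sqrt3$. From $(1+\sqrt3)(7+2\sqrt3)=13+9\sqrt3$ and $(1+\sqrt3)(5+\sqrt3)=8+6\sqrt3$,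

$$2(1+\sqrt3)T=26+18\sqrt3+(f-2q)(16+12\sqrt3).$$

We need three quotients, each checked by multiplying back:

$$\frac{16+12\sqrt3}{4+2\sqrt3}=4\sqrt3-2,\qquad\frac{80+42\sqrt3}{4+2\sqrt3}=17+2\sqrt3,\qquad\frac{28+6\sqrt3}{4+2\sqrt3}=19-8\sqrt3 .$$

Here $80+42\sqrt3=(26+18\sqrt3)+D$ and $28+6\sqrt3=D-(26+18\sqrt3)$. Hence $\frac1{2\varepsilon}H(1+\sqrt3)=f^2+4q-(4\sqrt3-2)(f-2q)-(17+2\sqrt3)$ and $\frac1{2\varepsilon}H(-1-\sqrt3)=f^2+4q+(4\sqrt3-2)(f-2q)-(19-8\sqrt3)$, that is,

$$\begin{aligned}
h_3:=\tfrac1{2\varepsilon}H(1+\sqrt3)&=f^2-(4\sqrt3-2)f+8\sqrt3\,q-17-2\sqrt3,\\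
h_4:=\tfrac1{2\varepsilon}H(-1-\sqrt3)&=f^2+(4\sqrt3-2)f-(8\sqrt3-8)q-19+8\sqrt3 .
\end{aligned}$$

**Step 4: positivity.** Assume $s\ge17$ and $s\ne21,29$. The values $s=5,13,21,29$ correspond to $(f,q)=(1,1),(3,1),(3,3),(5,1)$. By (4) the remaining pairs are $(3,2)$, the pairs with $f=5$ and $2\le q\le5$, and the pairs with $f\ge7$ and $1\le q\le f$. Recall $1.732<\sqrt3<1.7321$, and that $x^2-bx$ increases for $x\ge b/2$.

For $(f,q)=(3,2)$, that is $s=17$, direct substitution gives

$$h_1=26\sqrt3-41>0,\quad h_2=22\sqrt3-33>0,\quad h_3=2\sqrt3-2>0,\quad h_4=4\sqrt3>0 .$$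

For $h_1$: it increases in $q$. If $f=5$ and $q\ge2$, then $h_1\ge25-50+10\sqrt3+48-8\sqrt3-68+28\sqrt3=30\sqrt3-45>0$. If $f\ge7$, then putting $q=1$ gives $h_1\ge f^2-(10-2\sqrt3)f-44+24\sqrt3$. The right side increases for $f\ge7$, and at $f=7$ it equals $38\sqrt3-65$, which is positive because $38^2\cdot3=4332>4225=65^2$.

For $h_3$: it increases in $q$. If $f=5$ and $q\ge2$, then $h_3\ge25-20\sqrt3+10+16\sqrt3-17-2\sqrt3=18-6\sqrt3>0$. If $f\ge7$, then $h_3\ge f^2-(4\sqrt3-2)f+6\sqrt3-17$. This increases for $f\ge7$, and at $f=7$ it equals $46-22\sqrt3>0$.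

For $h_2$: it decreases in $q$, and $q\le f$. If $f\ge5$, then putting $q=f$ gives $h_2\ge f^2-(6-2\sqrt3)f-40+20\sqrt3$. This increases for $f\ge5$, and at $f=5$ it equals $30\sqrt3-45>0$.

For $h_4$: it decreases in $q$, and $q\le f$. If $f\ge5$, then $h_4\ge f^2-(4\sqrt3-6)f-19+8\sqrt3$. This increases for $f\ge5$, and at $f=5$ it equals $36-12\sqrt3>0$.

So $h_1,h_2,h_3,h_4>0$ in all cases.

**Step 5: conclusion for $s\ne21,29$.** By the convexity argument after Lemma 2, (10) now gives $|\gamma'|<1$ and $|\gamma|<1+\sqrt3$, so $\gamma=0$ by Lemma 2. Then (9) becomes (7), and as computed there the vectors $p-v,\,p\in A^5$ satisfy $(p-v)^2=p^2=7+2\sqrt3$ and $(p-v)\cdot p=2+\sqrt3$. This contradicts Lemma 1. Hence $\alpha$ is not a sum of five squares in $O$. Since it is a sum of six, $\ell(\alpha)=6$ in $O$ and $\mathcal P(O)\ge6$.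

We used only that $s\equiv1\pmod4$ is a non-square with $s\ge17$ and $s\ne21,29$, so this is Theorem 2(b) for $s\neq29$. If $s$ is squarefree and $3\nmid s$, then $s\ne21$ automatically and $O=\mathcal O_K$. This is Theorem 1 for $s\ne29$.

The excluded values are visible in the formulas. For $s=29$ we get $h_1=34\sqrt3-69<0$, so $\gamma=1$ is not excluded, and the five squares found above for $s=29$ have $G_{22}=12+2\sqrt3$, that is $\gamma=1$. For $s=21$ we get $h_2=26\sqrt3-49<0$, so the argument does not apply.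

## The value $Q(1,\mu)$ for $s=29$

Let $s=29$, so $f=5$, $q=1$ and $\mu^2=5\mu+1$. The element $\alpha$ is of no use here, so we evaluate $Q$ at a different point:

$$\alpha'=Q(1,\mu)=\sum_{i=1}^6(U_i+W_i\mu)^2=a+2\varepsilon\mu+a\mu^2 .$$

(Its trace is not the $314$ of the Proposition. From $\mathrm{Tr}_{K/k}\mu=5$ and $\mathrm{Tr}_{K/k}\mu^2=27$ one gets $\mathrm{Tr}_{K/k}\alpha'=29a+10\varepsilon$ and $\mathrm{Tr}\,\alpha'=29\cdot14+10\cdot4=446$.)

**Step 1: the free parameter.** We repeat the reduction for $\alpha'$. Suppose $\alpha'=\sum_{i=1}^5(p_i+v_i\mu)^2$ with $p,v\in A^5$. Comparing coefficients of $1$ and $\mu$,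

$$p^2+v^2=2a,\qquad2\,p\cdot v+5v^2=2\varepsilon+5a .$$

So $5(v^2-a)\in2A$, hence $v^2-a=2\gamma$ with $\gamma\in A$, and

$$v^2=a+2\gamma,\qquad p\cdot v=\varepsilon-5\gamma,\qquad p^2=a-2\gamma .$$

The Gram determinant is $(a^2-4\gamma^2)-(\varepsilon-5\gamma)^2=D+10\varepsilon\gamma-29\gamma^2$. By Cauchy–Schwarz in both embeddings, $H_1(\gamma)\le0$ and $\overline{H_1}(\gamma')\le0$, where $H_1(x)=29x^2-10\varepsilon x-D$ and $\overline{H_1}(x)=29x^2-10\varepsilon'x-D'$.

**Step 2: the four values.** We show that $\gamma$ lies in the box of Lemma 2. Since $D/\varepsilon=D\varepsilon'=(54+24\sqrt3)(2-\sqrt3)=36-6\sqrt3$ and $(1+\sqrt3)^2/\varepsilon=2$,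

$$\begin{aligned}
\tfrac1\varepsilon H_1(1+\sqrt3)&=58-10(1+\sqrt3)-36+6\sqrt3=12-4\sqrt3>0,\\
\tfrac1\varepsilon H_1(-1-\sqrt3)&=58+10(1+\sqrt3)-36+6\sqrt3=32+16\sqrt3>0,\\
\overline{H_1}(1)&=29-10(2-\sqrt3)-54+24\sqrt3=34\sqrt3-45>0,\\
\overline{H_1}(-1)&=29+10(2-\sqrt3)-54+24\sqrt3=14\sqrt3-5>0 .
\end{aligned}$$

Both polynomials are convex and negative at $0$, so $|\gamma|<1+\sqrt3$ and $|\gamma'|<1$, and $\gamma=0$ by Lemma 2. Then $p^2=v^2=a$ and $p\cdot v=\varepsilon$ with $p,v\in A^5$, contradicting Lemma 1. So $\ell(\alpha')=6$ and $\mathcal P(\mathcal O_K)\ge6$ for $s=29$. For $s=29$ the order in Theorem 2(b) is $\mathcal O_K$, so Theorems 1 and 2 are now proved completely. $\blacksquare$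

## Orders over $\mathbb Z[\sqrt3]$ of large relative discriminant

For a general order there are no explicit $f$ and $q$, but when the discriminant is large the cruder norm estimate suffices, provided that the $A$-basis is chosen well. Let $O\supset A$ be an order in a totally real quadratic extension $K$ of $k$.

**Step 1: a basis $1,\tau$ and the discriminant.** We first make sense of $\Delta$. The ring $A$ is the ring of integers of $k$. It is Euclidean for the norm, because rounding the coordinates of an element of $k$ leaves a remainder $u+w\sqrt3$ with $|u|,|w|\le\frac12$ and $|u^2-3w^2|\le\frac34<1$. So $A$ is a principal ideal domain. The $A$-module $O/A$ is torsion-free: if $x\in O$ and $rx\in A$ for some $0\ne r\in A$, then $x\in k$ is integral over $\mathbb Z$, so $x\in A$. It is finitely generated of rank $1$, hence free of rank $1$. So $O=A\oplus A\tau$ for some $\tau\in O$, and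

$$\tau^2=t\tau-n,\qquad t,n\in A,\qquad\Delta:=t^2-4n .$$

Another choice of $\tau$ has the form $u\tau+\lambda$ with $u\in A^\times$ and $\lambda\in A$, and changes $\Delta$ to $u^2\Delta$. So $\Delta$ is well defined up to squares of units, and $N:=N_{k/\mathbb Q}(\Delta)=\Delta\Delta'$ is well defined. For $O=\mathbb Z[\sqrt3,\frac{1+\sqrt s}2]$ and $\tau=\mu$ we have $t=f$, $n=-q$ and $\Delta=f^2+4q=s$.

$\Delta$ is totally positive. Each embedding of $k$ extends to two embeddings of $K$. Both are real, and they send $\tau\notin k$ to the two distinct roots of the image of $X^2-tX+n$. The image of $\Delta$ is the square of the difference of these two real roots.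

Assume from now on $N\ge4\cdot10^6$.

**Step 2: balancing $\Delta$ and $\Delta'$.** The purpose is to make both discriminants large. Replacing $\tau$ by $\varepsilon^j\tau$ multiplies $\Delta$ by $\varepsilon^{2j}$ and $\Delta'$ by $\varepsilon^{-2j}$, hence $\Delta/\Delta'$ by $\varepsilon^{4j}$. So we may assume $\varepsilon^{-2}\le\Delta/\Delta'\le\varepsilon^2$. Then $\Delta^2=N\Delta/\Delta'\ge N\varepsilon^{-2}$, and likewise for $\Delta'$, so

$$\Delta,\Delta'\ge\frac{\sqrt N}\varepsilon\ge\frac{2000}{3.7321}>535,\qquad\sqrt\Delta,\sqrt{\Delta'}>23.1 .$$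

**Step 3: translating $\tau$.** The purpose is to keep small the linear coefficient that will appear in the Gram determinant. Replacing $\tau$ by $\tau+\lambda$ with $\lambda\in A$ keeps $\Delta$ and replaces $t$ by $t+2\lambda$. For all real $r_1,r_2$ there are $x,y\in\mathbb Z$ with

$$|2x+2y\sqrt3-r_1|\le1+\sqrt3,\qquad|2x-2y\sqrt3-r_2|\le1+\sqrt3 .$$

To see this, take $2x$ within $1$ of $\frac{r_1+r_2}2$ and $2y\sqrt3$ within $\sqrt3$ of $\frac{r_1-r_2}2$, and add or subtract. So we may assume $|z_1|,|z_2|\le\kappa:=1+\sqrt3$, where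

$$z_1=t+\frac{2\varepsilon}a-\sqrt\Delta,\qquad z_2=t'+\frac{2\varepsilon'}{a'}-\sqrt{\Delta'} .$$

**Step 4: the element and its Gram determinant.** Let

$$\alpha_0=Q(1,\tau)=a+2\varepsilon\tau+a\tau^2=\sum_{i=1}^6(U_i+W_i\tau)^2 .$$

Suppose $\alpha_0=\sum_{i=1}^5(p_i+v_i\tau)^2$ with $p,v\in A^5$, and put $\delta=v^2-a\in A$. With $\tau^2=t\tau-n$, the coefficients of $1$ and $\tau$ give $p^2-nv^2=a-na$ and $2\,p\cdot v+tv^2=2\varepsilon+ta$, so

$$v^2=a+\delta,\qquad p\cdot v=\varepsilon-\frac{t\delta}2,\qquad p^2=a+n\delta .$$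

Now $(a+n\delta)(a+\delta)-(\varepsilon-\frac{t\delta}2)^2=D+(a+na+t\varepsilon)\delta+(n-\frac{t^2}4)\delta^2$. By Cauchy–Schwarz, in both embeddings,

$$D+T\delta-\frac\Delta4\delta^2\ge0,\qquad T=a+na+t\varepsilon . \tag{11}$$

(The letter $T$ now has this meaning.) Substituting $n=\frac{t^2-\Delta}4$ and completing the square,

$$T=\frac a4\Bigl[\Bigl(t+\frac{2\varepsilon}a\Bigr)^2-\Delta+4-\frac{4\varepsilon^2}{a^2}\Bigr]=\frac a4\Bigl[2z_1\sqrt\Delta+z_1^2+4-\frac{4\varepsilon^2}{a^2}\Bigr],$$

because $t+\frac{2\varepsilon}a=z_1+\sqrt\Delta$. The same formula with $a',\varepsilon',\Delta',z_2$ holds for $T'$. This explains the choice of $z_1$ and $z_2$ in Step 3.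

**Step 5: bounds for $T$ and $T'$.** Since $0<\varepsilon<a$ and $0<\varepsilon'<a'$, the terms $4-\frac{4\varepsilon^2}{a^2}$ and $4-\frac{4\varepsilon'^2}{a'^2}$ lie between $0$ and $4$. With $2\kappa<5.465$, $\kappa^2+4=8+2\sqrt3<11.47$, $a<10.465$ and $a'<3.537$,

$$\frac{|T|}{\sqrt\Delta}\le\frac a4\Bigl(2\kappa+\frac{\kappa^2+4}{\sqrt\Delta}\Bigr)\le\frac a4\Bigl(5.465+\frac{11.47}{23.1}\Bigr)<\frac a4\cdot5.97<15.63,$$

and likewise $|T'|/\sqrt{\Delta'}<\frac{a'}4\cdot5.97<5.29$.

**Step 6: $\delta=0$ by the norm.** By (11), $X=\delta\sqrt\Delta$ satisfies $X^2-4\frac T{\sqrt\Delta}X-4D\le0$, so $|X|$ is at most $2\bigl(\frac{|T|}{\sqrt\Delta}+\sqrt{\frac{T^2}\Delta+D}\bigr)$. With $D<95.6$ and $15.63^2<244.3$,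

$$|\delta|\sqrt\Delta<2\bigl(15.63+\sqrt{244.3+95.6}\bigr)<68.2 .$$

In the second embedding, with $D'<12.5$ and $5.29^2<28.0$,

$$|\delta'|\sqrt{\Delta'}<2\bigl(5.29+\sqrt{28.0+12.5}\bigr)<23.4 .$$

Multiplying,

$$|N_{k/\mathbb Q}(\delta)|=|\delta\delta'|<\frac{68.2\cdot23.4}{\sqrt N}<\frac{1596}{2000}<1 .$$

As $N_{k/\mathbb Q}(\delta)$ is an integer, it is $0$, and $\delta=0$. Then $p^2=v^2=a$ and $p\cdot v=\varepsilon$ with $p,v\in A^5$, contradicting Lemma 1. Hence $\ell(\alpha_0)=6$ and $\mathcal P(O)\ge6$.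

**Step 7: from orders to fields.** Let $K\ni\sqrt3$ be a totally real quartic field and $O=\mathcal O_K=A\oplus A\tau$. The relative discriminant ideal of $K/k$ is generated by $\Delta$, and the tower formula for discriminants gives $d_K=d_k^2\,N_{k/\mathbb Q}(\Delta)=144N$. If $d_K\ge5.76\cdot10^8=144\cdot4\cdot10^6$, then $N\ge4\cdot10^6$ and $\mathcal P(\mathcal O_K)\ge6$. By Hermite's theorem only finitely many number fields have discriminant of absolute value below a given bound, so the conclusion holds for all but finitely many totally real quartic fields $K\ni\sqrt3$. This proves Theorem 3. $\blacksquare$
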